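\title{A counterexample to the real version of Olsson's conjecture}

\begin{abstract}
Let $B$ be a real $2$-block of a finite group $G$ with defect group $D$. The real version of Olsson's conjecture bounds the number of real irreducible characters of height zero in $B$ by the number of elements of $D/D'$ that are inverted by some element of $N_G(D)$. We show that it is false: the group $(C_3\times C_4\times GL_3(2))\rtimes C_2$ of order $4032$ has a real $2$-block for which these numbers are $16$ and $12$. This is the first member of a family in which all irreducible characters of the block are real and the ratio of the two numbers is unbounded. For nilpotent blocks the conjecture holds, and we give an exact formula for the number of real characters of height zero.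
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a finite group. Fix a $2$-modular system $(R,k,F)$: $R$ is a complete discrete valuation ring with quotient field $k\subseteq\mathbb C$ of characteristic zero and residue field $F$ of characteristic $2$, and $k$ and $F$ are splitting fields for all subgroups of $G$. Nothing below depends on the choice of such a system. The identity of $RG$ is the sum of the primitive idempotents of the center of $RG$. Each such idempotent $\widehat B$ defines a \emph{block} $B$ (always a $2$-block in this paper), and the sets $\mathrm{Irr}(B)=\{\chi\in\mathrm{Irr}(G):\chi(\widehat B)\neq0\}$ partition $\mathrm{Irr}(G)$. A block $B$ has a \emph{defect group} $D$, a $2$-subgroup of $G$ determined up to conjugacy, and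
\begin{equation}\label{eq:height}
\chi(1)_2=|G:D|_2\;2^{h(\chi)}\qquad(\chi\in\mathrm{Irr}(B))
\end{equation}
with integers $h(\chi)\ge0$, at least one of which is $0$. Here $n_2$ is the largest power of $2$ dividing $n$, and $h(\chi)$ is the \emph{height} of $\chi$. Let $\mathrm{k}_0(B)$ be the number of characters of height zero in $\mathrm{Irr}(B)$. Olsson's conjecture is the inequality $\mathrm{k}_0(B)\le|D:D'|$, where $D'$ is the derived subgroup of $D$. The model case is $G=D$: a $2$-group has a single block, its characters of height zero are the linear characters, and there are exactly $|D:D'|$ of them.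

A character is \emph{real} if it equals its complex conjugate, and $B$ is \emph{real} if it contains the complex conjugate of one (equivalently, of every) character in $\mathrm{Irr}(B)$. Let $\mathrm{k}_{0,rv}(B)$ be the number of real characters of height zero in $\mathrm{Irr}(B)$. Since $D'$ is normal in $N_G(D)$, the group $N_G(D)/D'$ acts by conjugation on its normal subgroup $D/D'$. An element $x\in D/D'$ is \emph{$N_G(D)/D'$-real} if $g^{-1}xg=x^{-1}$ for some $g\in N_G(D)$, and $r(B)$ denotes the number of such elements. The following conjecture is posed in \cite{HHS}.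

\medskip
\noindent\textbf{Conjecture} (real version of Olsson's conjecture). \emph{If $B$ is a real $2$-block of a finite group $G$, then $\mathrm{k}_{0,rv}(B)\le r(B)$.}
\medskip

The guess is natural. A finite group has as many real irreducible characters as real conjugacy classes (classes closed under inversion), so one expects that restricting the left side of Olsson's inequality to real characters is matched by restricting the right side to real elements. For $G=D$ this is exact: $D$ acts trivially on $D/D'$, so $r(B)$ is the number of $x\in D/D'$ with $x^2=1$, and this is also the number of real linear characters of $D$ (Lemma~\ref{lem:dual} with $\tau=\mathrm{id}$). Nevertheless the conjecture is false.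

\begin{theorem}\label{thm:main}
For all integers $m\ge2$ and $n\ge1$ there are a finite group $G$ and a real $2$-block $B$ of $G$ with defect group $D\cong C_{2^m}\times(D_8)^n$ such that all irreducible characters in $B$ are real,
\[
\mathrm{k}_{0,rv}(B)=\mathrm{k}_0(B)=|D:D'|=2^m4^n,
\]
and
\[
r(B)=2^m4^n-(2^m-2)(4^n-2^n)<\mathrm{k}_{0,rv}(B).
\]
\end{theorem}

Here $D_8$ is the dihedral group of order $8$. The group is $G=(C_3\times C_{2^m}\times GL_3(2)^n)\rtimes C_2$, with the action described in Section~\ref{sec:family}.

\begin{corollary}\label{cor:main}
Let $G$ and $B$ be as constructed in the proof of Theorem~\ref{thm:main}.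
\begin{enumerate}
\item[(a)] For $m=2$, $n=1$ we have $|G|=4032$ and $\mathrm{k}_{0,rv}(B)=16>12=r(B)$. So the conjecture is false.
\item[(b)] For $m=n\ge2$ we have $r(B)=3\cdot4^n-2^{n+1}<3\cdot4^n$ and $\mathrm{k}_{0,rv}(B)=8^n>(r(B)/3)^{3/2}$. Hence no bound $\mathrm{k}_{0,rv}(B)\le c\,r(B)^a$ with constants $c$ and $a<3/2$ holds for all real $2$-blocks; in particular, no bound $\mathrm{k}_{0,rv}(B)\le c\,r(B)$ holds.
\end{enumerate}
\end{corollary}

The blocks that behave like the block of a $2$-group are the nilpotent ones, and for them the guess is right. Subpairs, nilpotent blocks and the dual block $\overline{b_D}$ are recalled in Section~\ref{sec:nilpotent}.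

\begin{theorem}\label{thm:nilpotent}
Let $B$ be a real nilpotent $2$-block of a finite group $G$ with maximal $B$-subpair $(D,b_D)$. Then there is $g\in N_G(D)$ with $(D,b_D)^g=(D,\overline{b_D})$, and for any such $g$
\[
\mathrm{k}_{0,rv}(B)=\#\{x\in D/D' : gxg^{-1}=x^{-1}\}.
\]
In particular, the real version of Olsson's conjecture holds for nilpotent blocks.
\end{theorem}

Section~\ref{sec:induced} attaches a real block to any group $H$ with an automorphism $\alpha$ satisfying $\alpha^2=1$, in such a way that $\mathrm{k}_{0,rv}(B)$ is read off from the action of $\alpha$ on $\mathrm{Irr}(H)$ and $r(B)$ from its action on the abelianization of a Sylow $2$-subgroup. For a $2$-group $H$ the two actions are dual to each other. Section~\ref{sec:GL} shows that they are not for $GL_3(2)$, and Section~\ref{sec:family} turns this into the counterexamples.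

\section{Facts about blocks and a duality lemma}\label{sec:prelim}

We write $x^g=g^{-1}xg$, and $\lambda^g(x)=\lambda(gxg^{-1})$ for a function $\lambda$ on a subgroup normalized by $g$. The \emph{principal block} $B_0(H)$ of a finite group $H$ is the block containing the trivial character. We use the following textbook facts.
\begin{enumerate}
\item[(B1)] By \eqref{eq:height}, a character of odd degree lies in a block whose defect groups are Sylow $2$-subgroups, and in such a block the characters of height zero are those of odd degree. A $2$-group has only one block. In a group of odd order every irreducible character forms a block by itself, with trivial defect group.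
\item[(B2)] The blocks of $H_1\times H_2$ are the products $b_1\otimes b_2$ of blocks $b_i$ of $H_i$, with $\mathrm{Irr}(b_1\otimes b_2)=\{\chi_1\times\chi_2:\chi_i\in\mathrm{Irr}(b_i)\}$. If $D_i$ is a defect group of $b_i$, then $D_1\times D_2$ is a defect group of $b_1\otimes b_2$; so $h(\chi_1\times\chi_2)=h(\chi_1)+h(\chi_2)$ by \eqref{eq:height}.
\item[(B3)] (Brauer's first main theorem.) For a $2$-subgroup $D$ of $H$, the blocks of $H$ with defect group $D$ are in bijection with the blocks of $N_H(D)$ with defect group $D$.
\item[(B4)] (A case of the Fong--Reynolds theorem \cite[Thm.~9.14]{Navarro}.) Let $Y$ be a normal subgroup of $G$ and $b$ a block of $Y$ with $b^g\ne b$ for all $g\in G\setminus Y$. Then a unique block $B$ of $G$ covers $b$, induction $\psi\mapsto\psi^G$ is a height-preserving bijection $\mathrm{Irr}(b)\to\mathrm{Irr}(B)$, and every defect group of $b$ is a defect group of $B$.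
\end{enumerate}

The next lemma is the bridge between characters and elements whenever the characters of height zero are parametrized by those of $D/D'$.

\begin{lemma}\label{lem:dual}
Let $A$ be a finite abelian group and $\tau$ an automorphism of $A$. The map $\lambda\mapsto\lambda\cdot(\lambda\circ\tau)$ is an endomorphism of the group $\mathrm{Irr}(A)$, its kernel is $K=\{\lambda:\lambda\circ\tau=\overline\lambda\}$, and $|K|=\#\{x\in A:\tau(x)=x^{-1}\}$.
\end{lemma}

\begin{proof}
Since $A$ is abelian, $\varphi(x)=x\,\tau(x)$ is an endomorphism of $A$, and $\lambda\cdot(\lambda\circ\tau)=\lambda\circ\varphi$. So the map is an endomorphism, and its kernel is $K$ because $\overline\lambda=\lambda^{-1}$. The kernel also consists of the characters that are trivial on $\varphi(A)$. Their number is $|A:\varphi(A)|=|\ker\varphi|$, and $\ker\varphi=\{x:\tau(x)=x^{-1}\}$.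
\end{proof}

\section{Blocks induced from a subgroup of index two}\label{sec:induced}

To make many characters real one adjoins to a group $H$ an involution $e$ that conjugates them to their complex conjugates. In $H\rtimes\langle e\rangle$, however, the principal block has a Sylow $2$-subgroup containing $e$ as defect group, so $D/D'$ changes. An extra factor $C_3$ inverted by $e$ removes this difficulty: $e$ then moves a block of $C_3\times H$, and by (B4) it stays outside the defect group while still normalizing it.

\begin{proposition}\label{prop:induced}
Let $H$ be a finite group, $P$ a Sylow $2$-subgroup of $H$, and $\alpha$ an automorphism of $H$ with $\alpha^2=1$ and $\alpha(P)=P$. Let $Y=C_3\times H$ and $G=Y\rtimes\langle e\rangle$, where $e$ has order $2$, inverts $C_3$ and acts as $\alpha$ on $H$. Let $\theta$ be a nontrivial linear character of $C_3$.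
\begin{enumerate}
\item[(a)] There is a real block $B$ of $G$ with defect group $P$ such that $\chi\mapsto(\theta\times\chi)^G$ is a height-preserving bijection $\mathrm{Irr}(B_0(H))\to\mathrm{Irr}(B)$.
\item[(b)] The character $(\theta\times\chi)^G$ is real if and only if $\chi\circ\alpha=\overline\chi$.
\item[(c)] If $N_H(P)=P$, then $N_G(P)=(C_3\times P)\langle e\rangle$ and
\[
r(B)=\#\{x\in P/P':\ x^2=1\ \text{ or }\ \alpha(x)=x^{-1}\}.
\]
\end{enumerate}
\end{proposition}

\begin{proof}
Let $b=\{\theta\}\otimes B_0(H)$. By (B1) and (B2), $b$ is a block of $Y$ with defect group $P$, and $\theta\times\chi$ has the same height as $\chi$. The characters of $b^e$ lie over $\theta^e=\overline\theta\neq\theta$, so $b^e\ne b$. Every element of $G\setminus Y$ acts on the blocks of $Y$ as $e$ does, so (B4) gives all of (a) except the reality of $B$.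

(b) Put $\psi=\theta\times\chi$. Then $\psi^e=\overline\theta\times(\chi\circ\alpha)$ and $\overline\psi=\overline\theta\times\overline\chi$. The character $\psi^G$ vanishes outside $Y$ and restricts to $\psi+\psi^e$ on $Y$. If $\psi^G$ is real, then $\overline\psi\in\{\psi,\psi^e\}$, and $\overline\psi\ne\psi$ because $\overline\theta\neq\theta$; so $\overline\psi=\psi^e$, that is, $\chi\circ\alpha=\overline\chi$. Conversely, if $\overline\psi=\psi^e$, then $\psi+\psi^e=\psi+\overline\psi$ is real. Taking $\chi=1$ shows that $B$ contains a real character, so $B$ is real.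

(c) We have $N_Y(P)=C_3\times N_H(P)=C_3\times P$, and $e$ normalizes $P$. As $|G:Y|=2$, $N_G(P)$ is the union of $C_3\times P$ and $(C_3\times P)e$. The first coset acts trivially on $P/P'$, so its elements invert $x$ if and only if $x^2=1$. The second acts as $\alpha$.
\end{proof}

Suppose first that $H=P$ is a $2$-group. The characters of height zero of $B_0(H)$ are those of $P/P'$, so (b), Lemma~\ref{lem:dual} and (c) give
\begin{equation}\label{eq:twogroup}
\mathrm{k}_{0,rv}(B)=\#\{x\in P/P':\alpha(x)=x^{-1}\}\le r(B).
\end{equation}
No counterexample arises, but the following case shows where there is room for one.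

\begin{example}\label{ex:96}
Let $H=P=A=\langle z\rangle\times\mathbb F_2^2$ with $z$ of order $4$, and let $\alpha(c,(s,t))=(c^{-1},(t,s))$; then $|G|=96$. The inverse of $x=(c,v)$ is $(c^{-1},v)$. So $x^2=1$ if and only if $c\in\{1,z^2\}$, and $\alpha(x)=x^{-1}$ if and only if $v\in\{(0,0),(1,1)\}$. The table records which of the automorphisms $1$ and $\alpha$ invert $(c,v)$; each entry stands for two elements.
\[
\begin{array}{c|cccc}
 & (0,0) & (1,1) & (1,0) & (0,1)\\ \hline
c\in\{1,z^2\} & 1,\alpha & 1,\alpha & 1 & 1\\
c\in\{z,z^3\} & \alpha & \alpha & \text{none} & \text{none}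
\end{array}
\]
Thus $r(B)=12$, $\mathrm{k}_{0,rv}(B)=8$ by \eqref{eq:twogroup}, and $\mathrm{k}_0(B)=16$. The characters of $A$ are the products $\lambda\times\nu$. Every $\lambda\in\mathrm{Irr}(\langle z\rangle)$ satisfies $\lambda\circ\alpha=\overline\lambda$. The four characters $\nu$ of $\mathbb F_2^2$ are real, and two of them are interchanged by $\alpha$; these two violate the condition in (b) and account for the eight nonreal characters of $B$.
\end{example}

Here $r(B)=12$ is smaller than $\mathrm{k}_0(B)=16$. We therefore look for a group $S$ to put in place of $\mathbb F_2^2$ which leaves the table unchanged but repairs the characters. It should have a self-normalizing Sylow $2$-subgroup $U$ with $U/U'\cong\mathbb F_2^2$, four characters of height zero in its principal block, and an automorphism $\sigma$ with $\sigma^2=1$ that swaps the coordinates of $U/U'$ and yet sends every character to its complex conjugate.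

\section{The group $GL_3(2)$}\label{sec:GL}

Let $S=GL_3(2)$, of order $(8-1)(8-2)(8-4)=168=8\cdot21$, and let $U\le S$ be the group of upper unitriangular matrices, a Sylow $2$-subgroup of order $8$. The automorphism $g\mapsto(g^{-1})^T$ is the natural candidate for $\sigma$, since transposition preserves conjugacy classes, but it maps $U$ to lower triangular matrices. We correct this with the permutation matrix $J$ that reverses the standard basis, for which $J=J^T=J^{-1}$, and set
\[
\sigma(g)=J\,(g^{-1})^TJ\qquad(g\in S).
\]
The automorphisms $g\mapsto(g^{-1})^T$ and $g\mapsto JgJ$ have order $2$, and they commute because $(J^{-1})^T=J$. Hence their composite $\sigma$ is an automorphism with $\sigma^2=1$.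

\begin{lemma}\label{lem:GL}
\begin{enumerate}
\item[(a)] $\chi\circ\sigma=\overline\chi$ for all $\chi\in\mathrm{Irr}(S)$.
\item[(b)] $U\cong D_8$, and $\pi(g)=(g_{12},g_{23})$ induces an isomorphism $U/U'\cong\mathbb F_2^2$.
\item[(c)] $N_S(U)=U$.
\item[(d)] $\sigma(U)=U$, and $\sigma$ acts on $U/U'\cong\mathbb F_2^2$ by swapping the coordinates.
\item[(e)] The irreducible characters of $S$ have degrees $1,3,3,6,7,8$; the two of degree $3$ are complex conjugates of each other, and the others are real.
\item[(f)] $B_0(S)$ has exactly four characters of height zero, of degrees $1,3,3,7$.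
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A square matrix over a field is similar, over that field, to its transpose. So $\sigma(g)$ is conjugate in $S$ to $(g^{-1})^T$ and hence to $g^{-1}$, and $\chi(\sigma(g))=\chi(g^{-1})=\overline{\chi(g)}$.

(b) Let $a=I+E_{12}$ and $b=I+E_{23}$, where $E_{ij}$ are the matrix units. These are involutions, and $ab=ba+E_{13}\neq ba$. So $\langle a,b\rangle$ is a nonabelian dihedral subgroup of the group $U$ of order $8$, whence $U=\langle a,b\rangle\cong D_8$. For $g,h\in U$ we have $(gh)_{12}=g_{12}+h_{12}$ and $(gh)_{23}=g_{23}+h_{23}$, so $\pi$ is a homomorphism onto $\mathbb F_2^2$ with kernel $\{I,I+E_{13}\}$. As $1\ne U'\le\ker\pi$, the kernel is $U'$.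

(c) Let $S$ act on column vectors, with standard basis $e_1,e_2,e_3$. The stabilizer of the flag $\langle e_1\rangle\subset\langle e_1,e_2\rangle$ consists of the invertible upper triangular matrices, which over $\mathbb F_2$ form $U$. This is the only flag fixed by $U$. Indeed, an invariant line over $\mathbb F_2$ is spanned by a fixed vector; a vector fixed by $a$ and $b$ has second and third coordinate zero, so the line is $\langle e_1\rangle$. The plane of the flag gives an invariant line in $\mathbb F_2^3/\langle e_1\rangle$, where $b$ fixes only the images of $0$ and $e_2$. An element normalizing $U$ permutes the flags fixed by $U$, so it fixes this flag and lies in $U$.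

(d) For any matrix $M$ we have $(JM^TJ)_{ij}=M_{4-j,4-i}$. Take $M=g^{-1}$ with $g\in U$. If $i>j$ then $4-j>4-i$, so $\sigma(g)$ is upper triangular, and $\sigma(U)=U$. By (b), $\pi(M)=-\pi(g)=\pi(g)$. Hence $\sigma(g)_{12}=M_{23}=g_{23}$ and $\sigma(g)_{23}=M_{12}=g_{12}$.

(e) These are the degrees listed in the ATLAS for $PSL_2(7)\cong S$; here is a direct derivation. The characteristic polynomial of an element of $S$ is $(x+1)^3$, $(x+1)(x^2+x+1)$, $x^3+x+1$ or $x^3+x^2+1$. The first gives three classes (the Jordan types) and each of the others, being squarefree, gives one. Inversion preserves Jordan types and replaces the characteristic polynomial by its reciprocal, so it fixes four classes and swaps the last two. Thus $S$ has six irreducible characters, and exactly two of them, conjugate to each other, are nonreal. The action of $S$ on the $7$ nonzero vectors is $2$-transitive, since distinct nonzero vectors over $\mathbb F_2$ are independent; this gives a real irreducible character of degree $6$. An element with irreducible characteristic polynomial generates a field $\mathbb F_8$ and has centralizer $\mathbb F_8^\times$ of order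 $7$, so there are $2\cdot24=48$ elements and $8$ subgroups of order $7$. Each such subgroup normalizes none of the other seven (else $49$ would divide $168$), so it permutes them transitively; this $2$-transitive action gives a real irreducible character of degree $7$. The three remaining degrees are $d,d,d'$ with $2d^2+d'^2=168-1-36-49=82$. Then $d'$ is even, and $d'=2,4,6,8$ give $d^2=39,33,23,9$. So $d=3$ and $d'=8$.

(f) By (B3), (c) and (B1), only one block of $S$ has defect group $U$. By (B1) it contains all characters of odd degree, so it is $B_0(S)$, and these are its characters of height zero.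
\end{proof}

Parts (a) and (d) can coexist because $a$ and $b$ are conjugate in $S$, while their images in $U/U'$ are not conjugate under $N_S(U)=U$. Compare the two sets of four characters. On the linear characters of $U$, the automorphism $\sigma$ fixes two and swaps two, and complex conjugation is trivial. On the characters of odd degree of $S$, it also fixes two and swaps two, but now the swapped ones are those of degree $3$, and complex conjugation swaps them too.

\section{The counterexamples}\label{sec:family}

In $U/U'$ every element is its own inverse, so $S$ alone gives $r(B)=|U:U'|$. The cyclic factor of order at least $4$ supplies elements that only the coset of $e$ can invert.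

\begin{example}\label{ex:4032}
Apply Proposition~\ref{prop:induced} to $H=\langle z\rangle\times S$ and $P=\langle z\rangle\times U$, with $z$ of order $4$ and $\alpha(c,g)=(c^{-1},\sigma(g))$. Then $|G|=2\cdot3\cdot4\cdot168=4032$ and $N_H(P)=P$. By Lemma~\ref{lem:GL}(b),(d), the group $P/P'$ with the action of $\alpha$ is the group $A$ of Example~\ref{ex:96}, so the table there gives $r(B)=12$. The characters of height zero are $(\theta\times\lambda\times\chi)^G$ with $\lambda\in\mathrm{Irr}(\langle z\rangle)$ and $\chi(1)$ odd: four for each $\chi$, of degrees $2,6,6,14$. All sixteen are real, since $(\lambda\times\chi)\circ\alpha=\overline\lambda\times\overline\chi$. The same construction with $U$ in place of $S$ produces the subgroup $N_G(P)$ and a block with the same defect group and the same value $12$, but with only $8$ real characters of height zero, by \eqref{eq:twogroup}.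
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $Z=C_{2^m}$, $H=Z\times S^n$ and $D=Z\times U^n$, a Sylow $2$-subgroup of $H$ isomorphic to $C_{2^m}\times(D_8)^n$. Let $\alpha$ invert $Z$ and act as $\sigma$ on each factor $S$. Then $\alpha^2=1$, and $\alpha(D)=D$ by Lemma~\ref{lem:GL}(d). Let $G=(C_3\times H)\rtimes\langle e\rangle$ and $B$ be the group and the real block with defect group $D$ given by Proposition~\ref{prop:induced}.

\emph{Characters.} By (B1) and (B2), $\mathrm{Irr}(B_0(H))$ consists of the products $\chi=\lambda\times\chi_1\times\dots\times\chi_n$ with $\lambda\in\mathrm{Irr}(Z)$ and $\chi_i\in\mathrm{Irr}(B_0(S))$. By Lemma~\ref{lem:GL}(a),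
\[
\chi\circ\alpha=\overline\lambda\times(\chi_1\circ\sigma)\times\dots\times(\chi_n\circ\sigma)=\overline\lambda\times\overline{\chi_1}\times\dots\times\overline{\chi_n}=\overline\chi,
\]
so all characters in $\mathrm{Irr}(B)$ are real by Proposition~\ref{prop:induced}(b). The height of $\chi$ is the sum of the heights of the $\chi_i$, since $\lambda$ is linear. By Lemma~\ref{lem:GL}(f) there are $2^m4^n$ characters $\chi$ of height zero, so $\mathrm{k}_{0,rv}(B)=\mathrm{k}_0(B)=2^m4^n$.

\emph{Elements.} We have $D'=1\times(U')^n$, so $D/D'=Z\times V$ with $V=(\mathbb F_2^2)^n$, and $|D:D'|=2^m4^n$. By Lemma~\ref{lem:GL}(c), $N_H(D)=Z\times N_S(U)^n=D$, so Proposition~\ref{prop:induced}(c) applies. By Lemma~\ref{lem:GL}(d), $\alpha(c,v)=(c^{-1},\tau(v))$, where $\tau$ swaps the coordinates in each copy of $\mathbb F_2^2$ and so has $2^n$ fixed points on $V$. The inverse of $x=(c,v)$ is $(c^{-1},v)$. Hence $x^2=1$ if and only if $c^2=1$, and $\alpha(x)=x^{-1}$ if and only if $\tau(v)=v$. So $x$ fails to be $N_G(D)/D'$-real exactly when $c^2\ne1$ and $\tau(v)\neq v$. The cyclic group $Z$ has $2^m-2$ elements with $c^2\neq1$, and $V$ has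 $4^n-2^n$ elements moved by $\tau$. This gives the formula for $r(B)$, and $(2^m-2)(4^n-2^n)>0$ because $m\ge2$ and $n\ge1$.
\end{proof}

\begin{remark}
The conditions $m\ge2$ and $n\ge1$ are used only in the last inequality. For $m=1$ or $n=0$ the proof gives $\mathrm{k}_{0,rv}(B)=r(B)=|D:D'|$: if $m=1$ then $D/D'$ is elementary abelian, and if $n=0$ then $G$ is dihedral of order $6\cdot2^m$ and $e$ inverts $D$.
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:main}]
Part (a) is Example~\ref{ex:4032}; the formula gives $16-2\cdot2=12$. For $m=n$,
\[
r(B)=8^n-(8^n-4^n-2\cdot4^n+2^{n+1})=3\cdot4^n-2^{n+1}<3\cdot4^n,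
\]
and $\mathrm{k}_{0,rv}(B)=8^n=(4^n)^{3/2}>(r(B)/3)^{3/2}$. Let $a<3/2$. Since $r(B)\ge1$, a bound with exponent $a<0$ implies the bound with exponent $0$, so we may assume $a\ge0$. Then $\mathrm{k}_{0,rv}(B)/r(B)^a\ge 3^{-a}\,4^{n(3/2-a)}$, which is unbounded as $n\to\infty$.
\end{proof}

\section{Nilpotent blocks}\label{sec:nilpotent}

Formula \eqref{eq:twogroup} came from a parametrization of the characters of height zero by $\mathrm{Irr}(D/D')$ under which complex conjugation is visible. For a nilpotent block, Brou\'e and Puig \cite{BP} provide such a parametrization. It depends on the choice of a maximal subpair, and complex conjugation changes that choice; the element $g$ of Theorem~\ref{thm:nilpotent} changes it back.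

\subsection*{Subpairs}
For a block $f$ of a subgroup $C\le G$, let $\widehat f\in RC$ be its idempotent and $1_f\in FC$ the reduction of $\widehat f$. Then $\widehat f=\sum_{\eta\in\mathrm{Irr}(f)}e_\eta$ with $e_\eta=\frac{\eta(1)}{|C|}\sum_{h\in C}\eta(h^{-1})h$. For a $2$-subgroup $Q$, the Brauer map $\mathrm{Br}_Q$ sends a $Q$-fixed element $\sum_{h}a_hh$ of $FG$ to $\sum_{h\in C_G(Q)}a_hh$. A \emph{subpair} $(Q,f)$ consists of a $2$-subgroup $Q$ and a block $f$ of $C_G(Q)$; $G$ acts on subpairs by conjugation. Write $(Q,f)\trianglelefteq(Q_1,f_1)$ if $Q\trianglelefteq Q_1$, $f$ is fixed by $Q_1$, and $\mathrm{Br}_{Q_1}(1_f)1_{f_1}=1_{f_1}$. The transitive closure of $\trianglelefteq$ is a partial order $\le$, preserved by conjugation. A \emph{$B$-subpair} is a subpair with $(1,B)\le(Q,f)$. The standard Sylow-type facts are these: the maximal $B$-subpairs form one $G$-conjugacy class, and they have the form $(D,b_D)$ with $D$ a defect group of $B$. In particular, every $B$-subpair is conjugate to one contained in a given maximal one. The block $B$ is \emph{nilpotent} if $N_G(Q,f)/C_G(Q)$ is a $2$-group for every $B$-subpair $(Q,f)$,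 where $N_G(Q,f)$ is the stabilizer of $(Q,f)$.

The linear map $\iota$ with $\iota(h)=h^{-1}$ is an anti-automorphism of $RC$, so it permutes the block idempotents, and $\iota(e_\eta)=e_{\overline\eta}$. Hence $\iota(\widehat f)$ is the idempotent of a block $\overline f$, the \emph{dual block}, with $\mathrm{Irr}(\overline f)=\{\overline\eta:\eta\in\mathrm{Irr}(f)\}$. The block $B$ is real if and only if $\overline B=B$.

\begin{lemma}\label{lem:subpairdual}
The map $(Q,f)\mapsto(Q,\overline f)$ is an involution on the set of subpairs that commutes with conjugation, preserves $\le$, and sends $B$-subpairs to $\overline B$-subpairs.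
\end{lemma}

\begin{proof}
On $FG$, the map $\iota$ commutes with conjugation and with each Brauer map, and $\iota(1_f)=1_{\overline f}$. Applying $\iota$ to $\mathrm{Br}_{Q_1}(1_f)1_{f_1}=1_{f_1}$ gives $1_{\overline{f_1}}\mathrm{Br}_{Q_1}(1_{\overline f})=1_{\overline{f_1}}$, and $1_{\overline{f_1}}$ is central in $FC_G(Q_1)$. So $\trianglelefteq$ is preserved, hence so is $\le$, and $(1,B)$ goes to $(1,\overline B)$.
\end{proof}

\subsection*{The Brou\'e--Puig construction}
For a $2$-element $u$ and a block $f$ of $C_G(u)$, the pair $(u,f)$ stands for the subpair $(\langle u\rangle,f)$ with the generator $u$ remembered, so $(u,f)^g=(u^g,f^g)$. Fix a maximal $B$-subpair $\Delta=(D,b_D)$. A class function $\lambda$ on $D$ is \emph{$\Delta$-stable} if $\lambda(u')=\lambda(u'')$ whenever $(u',f')\le\Delta$ and $(u'',f'')\le\Delta$ are $G$-conjugate. For such $\lambda$ and a $B$-subpair $(u,f)$, put $\lambda^\Delta_{(u,f)}=\lambda(u')$, where $(u',f')\le\Delta$ is any $G$-conjugate of $(u,f)$. Every element of $G$ is uniquely a product $us$ of a $2$-element $u$ and an element $s\in C_G(u)$ of odd order. For $\chi\in\mathrm{Irr}(B)$ define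
\begin{equation}\label{eq:star}
(\lambda*_\Delta\chi)(us)=\sum_f\lambda^\Delta_{(u,f)}\,\chi(us\widehat f\,),
\end{equation}
where $f$ runs over the blocks of $C_G(u)$ such that $(u,f)$ is a $B$-subpair. For instance, if $G=D\times L$ with $|L|$ odd and $\chi=\mu\times\theta$, only the block $f$ of $C_D(u)\times L$ over $\theta$ occurs, and $\lambda*_\Delta\chi=\lambda\mu\times\theta$. In general $\lambda$ is not defined on $G$, and \eqref{eq:star} is a substitute for the product of $\lambda$ and $\chi$.

Let $B$ be nilpotent, let $\chi_0\in\mathrm{Irr}(B)$ have height zero, and write $*$ for $*_\Delta$. We use the following results from \cite{BP}.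
\begin{enumerate}
\item[(N1)] Every $\lambda\in\mathrm{Irr}(D)$ is $\Delta$-stable.
\item[(N2)] The map $\lambda\mapsto\lambda*\chi_0$ is a bijection $\mathrm{Irr}(D)\to\mathrm{Irr}(B)$.
\item[(N3)] $\lambda*(\mu*\chi_0)=(\lambda\mu)*\chi_0$ and $(\lambda*\chi_0)(1)=\lambda(1)\chi_0(1)$ for $\lambda,\mu\in\mathrm{Irr}(D)$.
\end{enumerate}
Since $\lambda(1)$ is a power of $2$, (N3) shows that $\lambda*\chi_0$ has height zero if and only if $\lambda$ is linear.

\begin{lemma}\label{lem:rules}
Let $B$ be real and nilpotent, $\lambda\in\mathrm{Irr}(D)$, $\chi\in\mathrm{Irr}(B)$ and $g\in N_G(D)$. Then $\overline\Delta=(D,\overline{b_D})$ is a maximal $B$-subpair, and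
\[
\text{\rm(a)}\quad\overline{\lambda*_\Delta\chi}=\overline\lambda*_{\overline\Delta}\overline\chi,
\qquad\qquad
\text{\rm(b)}\quad\lambda*_\Delta\chi=\lambda^g*_{\Delta^g}\chi .
\]
\end{lemma}

\begin{proof}
As $\overline B=B$, duality is an order-preserving involution of the set of $B$-subpairs by Lemma~\ref{lem:subpairdual}, so $\overline\Delta$ is maximal. All products in the statement are defined by (N1), which holds for every maximal $B$-subpair.

(a) Let $C=C_G(u)$ and write $\chi|_C=\sum_\eta a_\eta\eta$ with integers $a_\eta$. For $y\in C$, $\eta(y\widehat f\,)$ is $\eta(y)$ if $\eta\in\mathrm{Irr}(f)$ and $0$ otherwise, so $\chi(us\widehat f\,)=\sum_{\eta\in\mathrm{Irr}(f)}a_\eta\eta(us)$. Since $\overline\chi|_C=\sum_\eta a_\eta\overline\eta$, the complex conjugate of this sum is $\overline\chi(us\,\widehat{\overline f}\,)$. If $(u',f')\le\Delta$ is conjugate to $(u,f)$, then $(u',\overline{f'})\le\overline\Delta$ is conjugate to $(u,\overline f)$ by Lemma~\ref{lem:subpairdual}; so the coefficient of $\overline\lambda$ at $(u,\overline f)$ with respect to $\overline\Delta$ is $\overline{\lambda(u')}$. As $f$ runs over the blocks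 in \eqref{eq:star}, so does $\overline f$. Conjugating \eqref{eq:star} term by term gives (a).

(b) With $(u',f')$ as before, $(u',f')^g\le\Delta^g$ is conjugate to $(u,f)$, and $\lambda^g(g^{-1}u'g)=\lambda(u')$. So the coefficients in \eqref{eq:star} agree.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:nilpotent}]
The maximal $B$-subpairs $\Delta$ and $\overline\Delta$ are conjugate, so $\Delta^g=\overline\Delta$ for some $g\in G$, and $D^g=D$. Fix any such $g$, and let $\tau$ be the automorphism $x\mapsto g^{-1}xg$ of $A=D/D'$; then $\nu^{g^{-1}}=\nu\circ\tau$ for $\nu\in\mathrm{Irr}(A)$. By (N2) and (N3), the characters of height zero in $B$ are the $\lambda*\chi_0$ with $\lambda\in\mathrm{Irr}(A)$. The base point $\chi_0$ need not be real, but $\overline{\chi_0}$ lies in $\mathrm{Irr}(B)$ because $B$ is real, and it has height zero. So $\overline{\chi_0}=\mu*\chi_0$ for some $\mu\in\mathrm{Irr}(A)$. For $\lambda\in\mathrm{Irr}(A)$, Lemma~\ref{lem:rules}(a), then Lemma~\ref{lem:rules}(b) applied to $\overline\lambda\circ\tau$, then (N3) give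
\[
\overline{\lambda*\chi_0}=\overline\lambda*_{\Delta^g}\overline{\chi_0}=(\overline\lambda\circ\tau)*\overline{\chi_0}=\big((\overline\lambda\circ\tau)\,\mu\big)*\chi_0 .
\]
By the injectivity in (N2), $\lambda*\chi_0$ is real if and only if $(\overline\lambda\circ\tau)\mu=\lambda$, that is,
\begin{equation}\label{eq:fiber}
\lambda\cdot(\lambda\circ\tau)=\mu .
\end{equation}
The solutions of \eqref{eq:fiber} form a fiber of the endomorphism of Lemma~\ref{lem:dual}, so their number $\mathrm{k}_{0,rv}(B)$ is $0$ or
\[
|K|=\#\{x\in A:g^{-1}xg=x^{-1}\}=\#\{x\in A:gxg^{-1}=x^{-1}\};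
\]
the two sets coincide, since $g^{-1}xg=x^{-1}$ means $x=(gxg^{-1})^{-1}$. All these $x$ are $N_G(D)/D'$-real, so $\mathrm{k}_{0,rv}(B)\le|K|\le r(B)$, which is the conjectured inequality. Finally, a real $2$-block contains a real irreducible character of height zero, by a theorem of Gow \cite{Gow}. So \eqref{eq:fiber} has a solution, and $\mathrm{k}_{0,rv}(B)=|K|$.
\end{proof}

Reality of $B$ provides $g$ and $\mu$ and is the hypothesis of Gow's theorem, which is needed only for the equality. Nilpotency enters only through (N1)--(N3). It cannot be dropped: the blocks of Theorem~\ref{thm:main} violate the conclusion, so they are not nilpotent.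

\begin{remark}
The inequality $\mathrm{k}_{0,rv}(B)\le r(B)$ can be strict for nilpotent blocks, because the formula counts the elements inverted by a single $g$. In Example~\ref{ex:96}, $D=A$ is normal in $G$, so every $B$-subpair $(Q,f)$ has $Q\le A$; then $C_G(Q)\ge Y$ has index at most $2$ in $G$, and $B$ is nilpotent. Here $C_G(D)=Y$ and $\widehat B=e_\theta+e_{\overline\theta}\in RC_3$, so $b_D$ is the block of $Y$ over $\theta$ or over $\overline\theta$. These two blocks are dual and are swapped by $g=e$, and Theorem~\ref{thm:nilpotent} gives $8<12$, as found there.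
\end{remark}

\begin{thebibliography}{9}

\bibitem{BP}
Brou\'e and Puig, \emph{A Frobenius theorem for blocks}, Invent. Math. 56 (1980).

\bibitem{Gow}
R. Gow, \emph{Real-valued and 2-rational group characters}, J. Algebra 61 (1979).

\bibitem{HHS}
Laszlo Hethelyi, Erzsebet Horvath and Endre Szabo, \emph{Real characters in blocks}, arXiv:1103.3171 (2011).

\bibitem{Navarro}
Navarro, \emph{Characters and Blocks of Finite Groups}.

\end{thebibliography}
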